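# Independence complexes of hypergraphs without ternary Berge cycles

## "Contractible or a sphere": a guess and some small hypergraphs

All hypergraphs and simplicial complexes are finite. A **hypergraph** $H$ on a finite vertex set $V=V(H)$ is a collection of nonempty subsets of $V$, called edges. A set $S\subseteq V$ is **independent** if it contains no edge of $H$, and the **independence complex** $I(H)$ is the simplicial complex on $V$ whose faces are the independent sets. If all edges have two elements, $H$ is a graph and this is the usual independence complex of a graph.

For graphs there is a theorem of Kim: if a graph $G$ has no induced cycle of length divisible by $3$, then $I(G)$ is either contractible or homotopy equivalent to a sphere. To ask the same for hypergraphs we need cycles.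

**Definition.** A *Berge cycle* of length $k\ge 2$ in $H$ is an alternating sequence $x_1e_1x_2e_2\cdots x_ke_k$ in which $x_1,\dots,x_k$ are distinct vertices, $e_1,\dots,e_k$ are distinct edges, and $x_i,x_{i+1}\in e_i$ for all $i$ (indices modulo $k$). It is *ternary* if $3$ divides $k$.

For example, the edges $\{1,2,3\}$ and $\{2,3,4\}$ give the Berge cycle with $x_1=2$, $x_2=3$ of length $2$. A length-$2$ cycle needs only two edges that share two vertices. The three edges $\{1,2,a\},\{2,3\},\{1,3\}$ give a ternary Berge cycle of length $3$.

The question, which comes from Jinha Kim, "Topology of independence complexes and cycle structure of hypergraphs", arXiv:2408.14321 (2024), is this: if $H$ has no ternary Berge cycle, is $I(H)$ contractible or homotopy equivalent to a sphere? The complex $\{\emptyset\}$ counts as the sphere $\mathbb S^{-1}$. The answer one would first guess is yes, by analogy with graphs. There is also homological support. Writing $\beta(X)$ for the sum of all reduced Betti numbers, one knows that $\beta(I(H))\le 1$ when $H$ has no ternary Berge cycle; for graphs without induced cycles of length divisible by $3$, the bound $\beta(I(G))\le1$ is due to Zhang and Wu.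 Let us test the guess.

*No edges.* $I(H)$ is the full simplex on $V$: contractible, or $\{\emptyset\}=\mathbb S^{-1}$ if $V=\emptyset$.

*One edge, $H=\{V\}$, $|V|=n\ge 1$.* The faces are the proper subsets of $V$, so $I(H)$ is the boundary of an $(n-1)$-simplex, that is, $\mathbb S^{n-2}$. For $n=1$ this is $\{\emptyset\}=\mathbb S^{-1}$, so the convention is needed.

*Two edges.* A Berge cycle has at most as many edges as $H$, so no ternary one exists. For $\{1,2\},\{2,3\}$ on $\{1,2,3\}$ the complex is the segment $13$ together with the point $2$, so it is $\simeq\mathbb S^0$. For $\{1,2,3\},\{2,3,4\}$ on $\{1,2,3,4\}$ the maximal independent sets are $\{1,2,4\},\{1,3,4\},\{2,3\}$: two triangles glued along $14$ form a disc, and the segment $23$ joins two of its points, so $I(H)\simeq \mathbb S^1$.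

*Cycles.* $I(C_4)$ is two disjoint segments, $\simeq\mathbb S^0$; $I(C_5)$ is a $5$-cycle, $\mathbb S^1$. But $C_3$ is itself a ternary Berge cycle, and $I(C_3)$ is three points, which is neither contractible nor a sphere. So some hypothesis is necessary.

*Three edges with a large overlap.* Let
$$H_0=\{\{1,2,3,a\},\{1,2,3,b\},\{1,2,3,c\}\},\qquad V=\{1,2,3,a,b,c\}.$$
A set is independent iff it does not contain $\{1,2,3\}$, or equals $\{1,2,3\}$. So $I(H_0)$ is the join of the hollow triangle on $1,2,3$ with the full simplex on $a,b,c$ (a contractible complex), together with the filled triangle $123$ glued along its boundary. Collapsing the contractible part gives $I(H_0)\simeq\mathbb S^2$. Yet $H_0$ *has* a ternary Berge cycle: take $1,2,3$ and the three edges in turn. So the hypothesis of the question is sufficient here at most, not necessary, and we should look for a weaker one.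

The guess is correct, and the proof delivers a stronger form that covers $H_0$.

## Induced Berge cycles, incidence graphs, and the three theorems

Let $B(H)$ be the bipartite **incidence graph** on $V(H)\sqcup H$, with $x\sim e$ iff $x\in e$. A Berge cycle of length $k$ in $H$ is exactly a cycle of length $2k$ in $B(H)$. Since $B(H)$ is bipartite all its cycles are even, and $3\mid 2k$ iff $3\mid k$. Hence the cycles of $B(H)$ of length divisible by $3$ are exactly the ternary Berge cycles.

**Definition.** A Berge cycle is *induced* if the corresponding cycle of $B(H)$ is induced, that is, $x_i\in e_j$ only for $j\in\{i-1,i\}$. Let $\mathcal T$ be the class of hypergraphs with no induced ternary Berge cycle; equivalently, $B(H)$ has no induced cycle of length divisible by $3$.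

Every $H$ without ternary Berge cycles lies in $\mathcal T$. The hypergraph $H_0$ shows that $\mathcal T$ is strictly larger: a ternary Berge cycle of $H_0$ has length $3$ and uses all three edges, and if it is induced, each $x_i$ lies in exactly two of them; but every vertex of $H_0$ lies in one or in three edges.

Conventions: every complex contains $\emptyset$ unless it is called *void*. "Contractible" means that the geometric realization is nonempty and contractible. The only complex counted as $\mathbb S^{-1}$ is $\{\emptyset\}$, and "a sphere" means homotopy equivalent to some $\mathbb S^a$ with $a\ge-1$. For a field $F$ put $\beta_F(X)=\sum_{i\ge-1}\dim_F\tilde H_i(X;F)$. For a complex $K$ on a ground set $V$ let $K^\vee=\{\sigma\subseteq V: V\setminus\sigma\notin K\}$ be its **Alexander dual**. For instance, if $K$ consists of all proper subsets of $V$, then $K^\vee=\{\emptyset\}$.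

**Theorem 1.** If $H$ has no ternary Berge cycle, then $I(H)$ is contractible or a sphere. More generally this holds for every $H\in\mathcal T$.

**Theorem 2.** For a hypergraph $H$:

(a) $H$ has no ternary Berge cycle if and only if $I(H')$ is contractible or a sphere for every hypergraph $H'$ with $V(H')\subseteq V(H)$ that admits an injection $\varphi:H'\to H$ with $f\subseteq\varphi(f)$ for all $f\in H'$ (i.e. $H'$ is obtained by deleting vertices and edges and shrinking edges).

(b) $H$ has no induced ternary Berge cycle if and only if $I(\{f\cap W:f\in\mathcal F\})$, on vertex set $W$, is contractible or a sphere for all $\mathcal F\subseteq H$ and $W\subseteq V(H)$ with $f\cap W\ne\emptyset$ for all $f\in\mathcal F$.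

In both parts, "contractible or a sphere" may be replaced by "$\beta_{\mathbb Q}\le 1$".

**Theorem 3.** If $H\in\mathcal T$, the Alexander dual $I(H)^\vee$ is void (if and only if $H=\emptyset$), contractible, or a sphere.

## Reduced chains, gluing, duality: the facts used

**(F1) Reduced Mayer–Vietoris.** Let $\tilde C(X)$ be the augmented chain complex: one generator per face, including $\emptyset$ in degree $-1$. If $X=P\cup Q$ with $P,Q$ nonvoid subcomplexes, then
$$0\to\tilde C(P\cap Q)\to\tilde C(P)\oplus\tilde C(Q)\to\tilde C(X)\to0$$
is exact, also in degree $-1$, and gives a long exact sequence. It holds even when $P\cap Q=\{\emptyset\}$; recall $\tilde H_{-1}(\{\emptyset\};F)=F$. The full simplex on a nonempty set has zero reduced homology. Call a complex with zero reduced homology *acyclic*.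

**(F2) Gluing.** Let $K=P\cup Q$ be a union of subcomplexes and $R=P\cap Q$. If the inclusion $R\to P$ is a homotopy equivalence, so is $Q\to K$. Indeed the inclusion of a subcomplex is a cofibration, so $R$ is a strong deformation retract of $P$; extend the deformation by the identity on $Q$.

**(F3) Collapsing.** If $D$ is a contractible subcomplex of $K$, then $K\to K/D$ is a homotopy equivalence.

**(F4) Hopf.** For $a\ge1$, maps $\mathbb S^a\to\mathbb S^a$ are classified up to homotopy by their degree. So a map of degree $\pm1$ is homotopic to the identity or a reflection and is a homotopy equivalence.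

**(F5) Universal coefficients.** There is a natural exact sequence $0\to\tilde H_a(X;\mathbb Z)\otimes\mathbb F_p\to\tilde H_a(X;\mathbb F_p)\to\mathrm{Tor}(\tilde H_{a-1}(X;\mathbb Z),\mathbb F_p)\to0$.

**(F6) Combinatorial Alexander duality** (e.g. Björner–Tancer, Discrete Comput. Geom. 42 (2009)). Let $K$ be a nonvoid complex on a ground set $V$ with $|V|=n$, not the full simplex. Then $\tilde H_i(K^\vee;F)\cong\tilde H^{\,n-i-3}(K;F)$. Over a field, homology and cohomology have equal dimensions, so $\beta_F(K^\vee)=\beta_F(K)$. Check: if $K$ is the boundary of the simplex on $V$, then $K^\vee=\{\emptyset\}$ has its homology in degree $i=-1$, and $n-i-3=n-2=\dim K$.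

**(F7) Kim's theorem** for graphs, as stated at the start (J. Kim, European J. Combin. 104 (2022)).

**(F8)** $I(C_{3m})\simeq\mathbb S^{m-1}\vee\mathbb S^{m-1}$ (Kozlov, J. Combin. Theory Ser. A 88 (1999)). It serves only for the converses in Theorem 2 and for the remark on cycle lengths that follows that theorem's proof.

## Link and deletion, and the map between two spheres that stops the induction

The approach to try first is induction on vertices. For a vertex $v$ of a complex $K$ (so $\{v\}\in K$) let
$$L=\mathrm{lk}_K(v)=\{\sigma\not\ni v:\sigma\cup v\in K\},\qquad D=\mathrm{del}_K(v)=\{\sigma\in K:v\notin\sigma\}.$$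
Then $L\subseteq D$; write $\iota:L\to D$ for the inclusion. Also
$$K=D\cup(v*L),\qquad D\cap(v*L)=L. \tag{1}$$
We shall see that for $K=I(H)$ the complexes $L$ and $D$ are again independence complexes of hypergraphs in the same class. So in an induction we may assume that each of $L,D$ is contractible or a sphere. Two of the three cases are then easy.

**Lemma 4.** (i) If $L$ is contractible, then $K\simeq D$. (ii) If $D$ is contractible and $L\simeq\mathbb S^a$, then $K\simeq\mathbb S^{a+1}$.

*Proof.* (i) The inclusion $L\to v*L$ is a map between contractible complexes, hence a homotopy equivalence. By (1) and (F2) with $P=v*L$, $Q=D$, the inclusion $D\to K$ is one too.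

(ii) If $a=-1$, then $L=\{\emptyset\}$, so $K$ is the disjoint union of the contractible $D$ and the point $v$, which is $\simeq\mathbb S^0$. If $a\ge0$, then (F3) and (1) give $K\simeq K/D\cong(v*L)/L$. This is a cone with its base collapsed, so it is $\simeq\Sigma L\simeq\mathbb S^{a+1}$. $\square$

The remaining case is $L\simeq\mathbb S^a$, $D\simeq\mathbb S^b$. Here $K$ is $D$ with a cone attached along $\iota$, and the induction hypothesis says nothing about $\iota$. Two examples show what can go wrong.

For $K=I(C_3)$, three points, we have $L=\{\emptyset\}\simeq\mathbb S^{-1}$ and $D\simeq\mathbb S^0$, with $a\ne b$ and $\beta_F(K)=2$. So a bound on Betti numbers has to enter.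

Now let $K$ be the $6$-vertex triangulation of the real projective plane, which has $10$ triangles, five around each vertex. Then $L$ is a $5$-cycle, and $D$ is the projective plane minus an open disc, a Möbius band, so $D\simeq\mathbb S^1$. The boundary circle $L$ winds twice around the core of $D$, so $\iota$ has degree $2$. Here $\beta_{\mathbb Q}(K)=0$, yet $K$ is neither contractible nor a sphere. So a bound on the *rational* Betti numbers does not settle this case. But $\beta_{\mathbb F_2}(K)=2$: the field $\mathbb F_2$ sees the degree $2$. This suggests asking for $\beta_F\le1$ over *every* field, and it turns out that this is enough.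

## Betti bounds over all fields force degree $\pm1$

**Proposition 5.** Let $\mathcal C$ be a class of finite, nonvoid simplicial complexes such that

(1) $\beta_F(K)\le1$ for every $K\in\mathcal C$ and every field $F$;

(2) every $K\in\mathcal C$ with at least one vertex has a vertex $v$ with $\mathrm{lk}_K(v),\mathrm{del}_K(v)\in\mathcal C$.

Then every $K\in\mathcal C$ is contractible or a sphere.

*Proof.* We induct on the number of vertices of $K$. If there are none, $K=\{\emptyset\}=\mathbb S^{-1}$. Otherwise take $v$ as in condition (2), with $L,D,\iota$ as above. Both have fewer vertices than $K$ and lie in $\mathcal C$, so each is contractible or a sphere. If $L$ is contractible, Lemma 4(i) gives $K\simeq D$. If $D$ is contractible and $L$ is a sphere, Lemma 4(ii) shows that $K$ is a sphere. So let $L\simeq\mathbb S^a$ and $D\simeq\mathbb S^b$.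

**Step 1: show that $a=b$ and that $\iota_*$ is an isomorphism over every field.** The cone $v*L$ is acyclic (if $L=\{\emptyset\}$, it is a point). By (F1) applied to the decomposition (1) of $K$, for every field $F$ there is an exact sequence
$$\cdots\to\tilde H_i(L;F)\xrightarrow{\iota_*}\tilde H_i(D;F)\to\tilde H_i(K;F)\to\tilde H_{i-1}(L;F)\xrightarrow{\iota_*}\tilde H_{i-1}(D;F)\to\cdots \tag{2}$$
Hence $\dim\tilde H_i(K;F)$ is the dimension of the cokernel of $\iota_*$ in degree $i$ plus that of the kernel of $\iota_*$ in degree $i-1$. Let $r$ be the rank of $\iota_*$, totalled over all degrees. Summing over $i$, the cokernels contribute $\beta_F(D)-r=1-r$ and the kernels $\beta_F(L)-r=1-r$, so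
$$\beta_F(K)=2-2r. \tag{3}$$
By condition (1) of the proposition, $r\ge1$. So $\iota_*$ is nonzero in some degree. The only nonzero group of $L$ is in degree $a$ and that of $D$ in degree $b$, so $a=b$. A nonzero map between one-dimensional spaces is an isomorphism; so $\iota_*:\tilde H_a(L;F)\to\tilde H_a(D;F)$ is an isomorphism for every $F$.

**Step 2: pass from all fields to the integers.** On $\tilde H_a(\,\cdot\,;\mathbb Z)\cong\mathbb Z$ the map $\iota_*$ is multiplication by some integer $d$. Since $\tilde H_{a-1}(\,\cdot\,;\mathbb Z)=0$ for both $L$ and $D$, the Tor term in (F5) vanishes, and by naturality $\iota_*$ over $\mathbb F_p$ is multiplication by $d$ modulo $p$. By Step 1 this is an isomorphism, so $p\nmid d$. This holds for every prime $p$; in particular $d\ne0$, and $d$ has no prime factor. So $d=\pm1$.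

**Step 3: conclude that $K$ is contractible.** If $a=-1$, then $L=D=\{\emptyset\}$ and $K$ is the single point $v$, which is contractible. For $a\ge0$ we claim that $\iota$ is a homotopy equivalence.

If $a=0$, each of $L$ and $D$ consists of two contractible components. If $\iota$ sent both components of $L$ into one component of $D$, it would be zero on $\tilde H_0$. So $\iota$ is bijective on components, and on each component it is a map between contractible spaces; hence it is a homotopy equivalence. If $a\ge1$, choose homotopy equivalences of $L$ and $D$ with $\mathbb S^a$. The composite $\mathbb S^a\simeq L\xrightarrow{\iota}D\simeq\mathbb S^a$ has degree $\pm1$ by Step 2, so by (F4) it is a homotopy equivalence, and so is $\iota$.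

Now apply (F2) to the decomposition (1) of $K$ with $P=D$, $Q=v*L$, $R=L$: the inclusion $v*L\to K$ is a homotopy equivalence. The cone $v*L$ is contractible, so $K$ is. $\square$

Only primes $p$ and $F=\mathbb F_p$ were needed, but all of them; the projective plane above is the picture of what a single missing prime allows.

## The complex of the incidence graph and the Alexander dual

We need the Betti bound over every field for hypergraphs in $\mathcal T$. The bound $\beta(I(H))\le1$ quoted at the start is not used. Instead, note that membership in $\mathcal T$ is exactly the hypothesis of Kim's theorem for the graph $B(H)$. So $I(B(H))$ is contractible or a sphere, and in particular has $\beta_F\le1$ for all $F$. It remains to relate $I(B(H))$ to $I(H)$; the link is the Alexander dual.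

**Lemma 6.** If $H\in\mathcal T$, then $\beta_F(I(H))\le1$ for every field $F$.

*Proof.* If $H=\emptyset$, then $I(H)$ is a full simplex, or $\{\emptyset\}$ when $V=\emptyset$, and the claim is clear. Let $H\ne\emptyset$; as edges are nonempty, $V\ne\emptyset$. Put $K=I(H)$ and
$$D=K^\vee=\{\sigma\subseteq V:V\setminus\sigma\text{ contains an edge}\}=\{\sigma\subseteq V:\exists\,e\in H,\ \sigma\cap e=\emptyset\}.$$
Since $H\ne\emptyset$, we have $\emptyset\in D$, so $D$ is nonvoid; and $V\notin K$, so $K$ is not the full simplex. Finally $\emptyset\in K$.

**Step 1: split $X=I(B(H))$ into two pieces that meet in $D$.** The faces of $X$ are the sets $\sigma\cup\tau$ with $\sigma\subseteq V$, $\tau\subseteq H$ and $\sigma\cap e=\emptyset$ for all $e\in\tau$. Let $\Delta_V\subseteq X$ be the full simplex on $V$ (the faces with $\tau=\emptyset$), and let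
$$Y=\{\sigma\cup\tau\in X:\sigma\in D\}.$$
As $D$ is closed under taking subsets, $Y$ is a subcomplex. If $\sigma\cup\tau\in X$ and $\tau\ne\emptyset$, then $\sigma$ misses some edge, so $\sigma\in D$. Hence
$$X=\Delta_V\cup Y,\qquad \Delta_V\cap Y=D. \tag{4}$$

**Step 2: show that $Y$ is acyclic.** Filter $Y$ by the subcomplexes $Y_k=\{\sigma\cup\tau\in Y:|\sigma|\le k\}$. For $k=0$ we have $\sigma=\emptyset$, which imposes no condition on $\tau$, so $Y_0$ is the full simplex on the nonempty set $H$ and is acyclic.

Let $k\ge1$ and consider $\tilde C(Y_k)/\tilde C(Y_{k-1})$. It has a basis of those $\sigma\cup\tau\in Y$ with $|\sigma|=k$. Order the vertices of $X$ with $V$ before $H$. In the boundary of $\sigma\cup\tau$ the terms that omit an element of $\sigma$ lie in $Y_{k-1}$ and vanish in the quotient; the rest is $(-1)^k$ times the sum for the boundary of $\tau$, with $\sigma$ kept fixed. So the quotient is a direct sum over $\sigma\in D$ with $|\sigma|=k$. The summand of $\sigma$ is spanned by all $\sigma\cup\tau$ with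
$$\tau\subseteq E_\sigma=\{e\in H:e\cap\sigma=\emptyset\},$$
including $\tau=\emptyset$. Up to sign and a degree shift by $k$, it is the augmented chain complex of the full simplex on $E_\sigma$. Because $\sigma\in D$, the set $E_\sigma$ is nonempty, so this summand has zero homology. Hence the quotient has zero homology, and the long exact sequence of the pair shows that $Y_k$ is acyclic if $Y_{k-1}$ is. By induction $Y=Y_{|V|}$ is acyclic.

**Step 3: compare homology.** As $V\neq\emptyset$, the simplex $\Delta_V$ is acyclic, and so is $Y$. By (4) and (F1),
$$\tilde H_i(X;F)\cong\tilde H_{i-1}(D;F)\quad\text{for all }i. \tag{5}$$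
Since $H\in\mathcal T$, (F7) says that $X$ is contractible or a sphere, so $\beta_F(D)=\beta_F(X)\le1$. By (F6), $\beta_F(K)=\beta_F(D)\le1$. $\square$

To see the lemma at work, take $H=\{\{1,2\},\{2,3\}\}$ on $\{1,2,3\}$. Then $D=\{\emptyset,\{1\},\{3\}\}$ is two points. The graph $B(H)$ is a path on five vertices, and $X$ has its homology in degree $1$, as (5) says. Here $n=3$ and (F6) reads $\tilde H_0(D;F)\cong\tilde H^0(K;F)$, in agreement with $K\simeq\mathbb S^0$.

This lemma alone does not settle the question. It gives homology only, and a complex with $\beta_F=0$ for every field need not be contractible: remove an open facet from a triangulated Poincaré homology $3$-sphere. The result is acyclic, while its fundamental group is that of the homology sphere, a group of order $120$. The homotopy information has to come from Proposition 5.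

## Deletion and contraction stay in $\mathcal T$: proof of Theorem 1

We apply Proposition 5 to $\mathcal C=\{I(H):H\in\mathcal T\}$. Every such complex contains $\emptyset$, as edges are nonempty. Condition (1) of the proposition is Lemma 6. For condition (2) we show that *every* vertex works. Let $v$ be a vertex of $K=I(H)$, so $\{v\}\notin H$. On the vertex set $V\setminus v$ put
$$H\backslash v=\{e\in H:v\notin e\},\qquad H/v=\{e\setminus v:e\in H\}.$$
All members of $H/v$ are nonempty because $\{v\}\notin H$, so $H/v$ is a hypergraph. Different edges may give the same member; for instance $\{1,2,v\}$ and $\{1,2\}$ both give $\{1,2\}$.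

**Step 1: identify deletion and link.** Let $\sigma\subseteq V\setminus v$. Then $\sigma\in K$ iff $\sigma$ contains no $e\in H$, and only edges with $v\notin e$ can lie in $\sigma$. So $\mathrm{del}_K(v)=I(H\backslash v)$. Next, $\sigma\cup v\in K$ iff no $e\in H$ satisfies $e\subseteq\sigma\cup v$, that is, iff no $e\in H$ satisfies $e\setminus v\subseteq\sigma$. So $\mathrm{lk}_K(v)=I(H/v)$.

**Step 2: check that both hypergraphs lie in $\mathcal T$.** The graph $B(H\backslash v)$ is the subgraph of $B(H)$ induced on $(V\setminus v)\sqcup(H\backslash v)$. For $H/v$, choose for each $f\in H/v$ one edge $e\in H$ with $e\setminus v=f$. Different $f$ get different $e$, and for $x\ne v$ we have $x\in f$ iff $x\in e$. So $B(H/v)$ is identified with the subgraph of $B(H)$ induced on $V\setminus v$ and the chosen edges. An induced cycle of an induced subgraph is an induced cycle of the whole graph. Hence $H\backslash v$ and $H/v$ lie in $\mathcal T$, and condition (2) holds.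

By Proposition 5, $I(H)$ is contractible or a sphere for every $H\in\mathcal T$, and in particular for every $H$ with no ternary Berge cycle. This proves Theorem 1. $\blacksquare$

**Corollary 7.** For $H\in\mathcal T$, the number of independent sets of even size minus the number of odd size lies in $\{-1,0,1\}$. It is $0$ if and only if $I(H)$ is contractible.

*Proof.* The difference is $\sum_{\sigma\in I(H)}(-1)^{|\sigma|}$, which is minus the reduced Euler characteristic $\sum_\sigma(-1)^{|\sigma|-1}$. The latter is $0$ for a contractible complex and $\pm1$ for a sphere, and by Theorem 1 one of the two occurs. $\square$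

## Shrinking edges down to $C_{3m}$: proof of Theorem 2

**Step 1: the forward directions.** In (a), let $H$ have no ternary Berge cycle and let $\varphi:H'\to H$ be as in the statement. If $x\in f\in H'$, then $x\in\varphi(f)$, and $\varphi$ is injective. So $\varphi$ identifies $B(H')$ with a subgraph of $B(H)$, not necessarily induced. Every cycle of $B(H')$ is then a cycle of $B(H)$, so $H'$ has no ternary Berge cycle, and Theorem 1 applies.

In (b), let $H\in\mathcal T$. Choose one $f\in\mathcal F$ for each distinct trace $f\cap W$. For $x\in W$ we have $x\in f\cap W$ iff $x\in f$, so the incidence graph of $\{f\cap W:f\in\mathcal F\}$ is identified with an induced subgraph of $B(H)$. So this hypergraph lies in $\mathcal T$, and Theorem 1 applies.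

In both parts $\beta_{\mathbb Q}\le1$ follows, since a contractible complex has $\beta_{\mathbb Q}=0$ and a sphere has $\beta_{\mathbb Q}=1$.

**Step 2: the converses, by cutting a ternary cycle down to a graph cycle.** In (a), suppose that $x_1e_1\cdots x_ke_k$ is a Berge cycle with $k=3m$. Let
$$H'=\{\{x_i,x_{i+1}\}:1\le i\le k\}\quad\text{on }\{x_1,\dots,x_k\}.$$
Since $k\ge3$, these $k$ sets are distinct, so $\varphi(\{x_i,x_{i+1}\})=e_i$ is well defined; it is injective because the $e_i$ are distinct, and $\{x_i,x_{i+1}\}\subseteq e_i$. As a hypergraph, $H'$ is the graph $C_{3m}$. By (F8), $I(H')\simeq\mathbb S^{m-1}\vee\mathbb S^{m-1}$, so $\beta_{\mathbb Q}(I(H'))=2$, and $I(H')$ is neither contractible nor a sphere.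

In (b), suppose that the cycle is induced, and take $W=\{x_1,\dots,x_k\}$, $\mathcal F=\{e_1,\dots,e_k\}$. The vertex $x_i$ lies in $e_j$ only for $j\in\{i-1,i\}$, so $e_i\cap W=\{x_i,x_{i+1}\}$, which is nonempty. The trace is again $C_{3m}$, with $\beta_{\mathbb Q}=2$.

In both parts the failure was shown for $\beta_{\mathbb Q}\le1$ as well as for "contractible or a sphere", and Step 1 gave both properties; so the two may be interchanged. $\blacksquare$

The bound $\beta_{\mathbb Q}(I(C_{3m}))\ge2$, which is all that these converses need, can be checked by counting. Let $p_n$ be the number of even minus the number of odd independent sets of the path on $n$ vertices. Sorting by whether an end vertex is used gives $p_n=p_{n-1}-p_{n-2}$ for $n\ge2$, with $p_0=1$, $p_1=0$; so $p_2=-1$ and $p_{n+3}=p_{n+2}-p_{n+1}=-p_n$. Sorting the independent sets of $C_n$ by one vertex gives the difference $c_n=p_{n-1}-p_{n-3}$ for $n\ge3$. So $c_3=p_2-p_0=-2$ and $c_{3m}=2(-1)^m$. The reduced Euler characteristic thus has absolute value $2$, and $\beta_{\mathbb Q}\ge2$.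

In particular, no length $3m$ can be dropped from the list of forbidden Berge cycle lengths: $C_{3m}$, as a $2$-uniform hypergraph, has a single Berge cycle up to rotation and reversal, of length $3m$, and $\beta(I(C_{3m}))=2$.

The hypergraph $H_0$ shows the difference between (a) and (b). All its traces as in (b) have complexes that are contractible or spheres, because $H_0\in\mathcal T$. But its edges shrink to $\{1,2\},\{2,3\},\{1,3\}$, and $I(C_3)$ is three points.

## Links and deletions in the Alexander dual: proof of Theorem 3

Duality preserves $\beta_F$ but says nothing about homotopy type, so Theorem 3 does not follow from Theorem 1 by duality alone. Instead we run Proposition 5 again, on the class $\mathcal C^*$ that consists of all full simplices (including $\{\emptyset\}$) and all complexes $I(H)^\vee$ with $\emptyset\ne H\in\mathcal T$, the dual being taken with respect to $V(H)$. The simplices are included because they occur as deletions. For $H\ne\emptyset$ we have $V\notin I(H)$, so $\emptyset\in I(H)^\vee$ and the class contains only nonvoid complexes.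

**Step 1: condition (1) of Proposition 5.** A full simplex has $\beta_F\le1$. For $\emptyset\ne H\in\mathcal T$, (F6) and Lemma 6 give $\beta_F(I(H)^\vee)=\beta_F(I(H))\le1$.

**Step 2: condition (2) of Proposition 5.** If $K$ is a full simplex with a vertex $v$, its link and deletion at $v$ are both the full simplex on the remaining vertices. Now let $K=I(H)$ with $\emptyset\ne H\in\mathcal T$, let $v$ be a vertex of $K^\vee$, and let $\sigma\subseteq V\setminus v$.

For the link, $\sigma\in\mathrm{lk}_{K^\vee}(v)$ iff $\sigma\cup v\in K^\vee$, that is, iff $(V\setminus v)\setminus\sigma\notin K$. This says that $(V\setminus v)\setminus\sigma$ contains an edge of $H$, and such an edge avoids $v$, so it is an edge of $H\backslash v$. So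
$$\mathrm{lk}_{K^\vee}(v)=I(H\backslash v)^\vee\quad\text{on } V\setminus v.$$
Since $v$ is a vertex of $K^\vee$, the link contains $\emptyset$, that is, $V\setminus v$ contains an edge; so $H\backslash v\ne\emptyset$.

For the deletion, $\sigma\in\mathrm{del}_{K^\vee}(v)$ iff $V\setminus\sigma=\big((V\setminus v)\setminus\sigma\big)\cup v\notin K$, that is, iff this set contains an edge of $H$. If $\{v\}\in H$, this always holds, and the deletion is the full simplex on $V\setminus v$. If $\{v\}\notin H$, it holds iff $(V\setminus v)\setminus\sigma$ contains $e\setminus v$ for some $e\in H$; so the deletion is $I(H/v)^\vee$ on $V\setminus v$, and $H/v\ne\emptyset$ because $H\ne\emptyset$.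

The argument of Step 2 in the proof of Theorem 1 shows that $H\backslash v\in\mathcal T$, and for this it does not need $\{v\}\notin H$. It also shows that $H/v\in\mathcal T$ when $\{v\}\notin H$. So link and deletion lie in $\mathcal C^*$. By Proposition 5, every complex in $\mathcal C^*$ is contractible or a sphere.

**Step 3: the void case.** $I(H)^\vee$ is void iff $V\setminus\sigma\in I(H)$ for all $\sigma\subseteq V$, that is, iff $I(H)$ is the full simplex on $V$. This happens iff $V$ contains no edge, i.e. iff $H=\emptyset$. $\blacksquare$
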